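\title{Quasi-isometry invariance of homological isoperimetric functions over normed rings}

\begin{abstract}
Let $R$ be a nonzero normed ring and $G$ a group of type $FP_{n+1}(R)$. The
homological isoperimetric function $f_n^G$ measures the norm needed to fill an
$n$-cycle of given norm in a free resolution of $R$; it may take the value
$\infty$. We prove that quasi-isometric groups of type $FP_{n+1}(R)$ have
equivalent functions $f_n$, with no finiteness assumption on the isoperimetric
functions. This confirms a conjecture from a paper of Bader, Kropholler and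
Vankov. More generally, $f_n^G\preccurlyeq f_n^H$ when $G$ is a quasi-retract
of $H$, and type $FP_{n+1}(R)$ passes to finitely generated quasi-retracts. The
chain maps and homotopies of the proof are built so that, up to translation,
only finitely many cycles ever have to be filled.
\end{abstract}

\section{Introduction}\label{sec:intro}

In an exact chain complex every cycle is a boundary. An isoperimetric function
records the price: how large a chain is needed to bound a cycle of a given
size. For a group $G$ the complex is a free resolution of the coefficient ring,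
and size is an $\ell^1$-norm. We show that the resulting function depends only
on the large-scale geometry of $G$.

\subsection*{Isoperimetric functions}
Throughout, $R$ is a nonzero \emph{normed ring}: a unital ring $R\neq0$ with a
map $|\cdot|\colon R\to\mathbb{R}_{\ge0}$ such that $|r|=0$ if and only if
$r=0$, $|-r|=|r|$, $|r+s|\le|r|+|s|$ and $|rs|\le|r|\,|s|$. Examples are
$\mathbb{Z}$ and $\mathbb{Q}$ with the absolute value, and any nonzero ring
with the trivial norm ($|r|=1$ for $r\neq0$). Modules are left modules. The
ring $R$ need not be commutative, but in the group ring $RG$ elements of $R$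
commute with elements of $G$, so $G$ acts $R$-linearly on every $RG$-module.

A group $G$ is \emph{of type $FP_m(R)$} if the trivial $RG$-module $R$ has a
projective resolution that is finitely generated in degrees $\le m$. We use two
standard facts: one may equivalently ask for a free resolution, and, since
$R\neq0$, a group of type $FP_1(R)$ is finitely generated.

Let $n\ge0$ and let $G$ be of type $FP_{n+1}(R)$. Choose a partial resolution
\[
F_{n+1}\xrightarrow{\ \partial\ }F_n\xrightarrow{\ \partial\ }\cdots
\xrightarrow{\ \partial\ }F_0\xrightarrow{\ \varepsilon\ }R\to0,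
\]
exact at $R,F_0,\dots,F_n$, in which each $F_i$ is a free $RG$-module with a
fixed finite basis $\mathcal{B}_i$. The elements $gb$ with $g\in G$ and
$b\in\mathcal{B}_i$ form an $R$-basis of $F_i$; we call them \emph{cells}. For
$x=\sum_j r_je_j$ with distinct cells $e_j$ put $|x|=\sum_j|r_j|$. Then
\begin{equation}\label{eq:norm}
|x+y|\le|x|+|y|,\qquad |rx|\le|r|\,|x|,\qquad |gx|=|x|
\qquad(r\in R,\ g\in G),
\end{equation}
the last because $g$ permutes the cells. Let $Z_n(F)=\ker(F_n\to F_{n-1})$ for
$n\ge1$ and $Z_0(F)=\ker\varepsilon$. The \emph{filling norm} of a cycle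
$z\in Z_n(F)$ is
\[
\|z\|_\partial=\inf\{|c| : c\in F_{n+1},\ \partial c=z\},
\]
and the \emph{$R$-homological $n$-isoperimetric function} of $G$ is
\[
f_n^G(k)=\sup\{\|z\|_\partial : z\in Z_n(F),\ |z|\le k\}
\in\mathbb{R}_{\ge0}\cup\{\infty\}\qquad(k\in\mathbb{R}_{\ge0}).
\]
It is nondecreasing. Each $\|z\|_\partial$ is finite by exactness, but the
supremum runs over a set of cycles that may be infinite even up to translation,
and it can be $\infty$.

For $f,g\colon\mathbb{N}\to\mathbb{R}_{\ge0}\cup\{\infty\}$ write
$f\preccurlyeq g$ if there is $C>0$, taken to be an integer so that the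
right side is defined, with
\[
f(k)\le C\,g(Ck+C)+Ck+C\qquad\text{for all }k\in\mathbb{N}.
\]
The inequality is read in the extended reals: $x\le\infty$ for every $x$,
including $x=\infty$. Write $f\approx g$ if $f\preccurlyeq g$ and
$g\preccurlyeq f$. For isoperimetric functions these relations refer to the
restrictions to $\mathbb{N}$. Up to $\approx$, the function $f_n^G$ does not
depend on the resolution and the bases; this is also the case $G=H$ of
Theorem~\ref{thm:A} below.

\subsection*{The conjecture}
A finitely generated group carries the word metric $d(g,g')=\ell(g^{-1}g')$,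
where $\ell$ is word length with respect to a finite generating set. This
metric is left-invariant and has finite balls. A map $\varphi\colon G\to H$ of
finitely generated groups is a \emph{quasi-isometry} if there is $L\ge1$ with
\[
L^{-1}d(g,g')-L\le d(\varphi(g),\varphi(g'))\le L\,d(g,g')+L
\]
for all $g,g'\in G$, and every $h\in H$ lies within distance $L$ of
$\varphi(G)$.

The cells of $F_i$ form finitely many copies of $G$. Since
$\partial(gb)=g\,\partial b$, the boundary of a cell located at $g$ is a
combination of boundedly many cells located within bounded distance of $g$. So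
the normed complex $F$ is a local structure spread uniformly over the metric
space $G$, and one expects a quasi-isometry to transport filling problems from
one group to the other at bounded cost. The following result is known. A group
is \emph{of type $FH_{n+1}(R)$} if it acts freely, properly, cellularly and
cocompactly on a cell complex $X$ with $\tilde H_i(X;R)=0$ for all $i<n+1$. Let
$n\ge1$, and let $G$ and $H$ be quasi-isometric groups of type $FH_{n+1}(R)$
with $f_i^G(l),f_i^H(l)<\infty$ for all $l$ and all $1\le i\le n$. Then
$f_n^G\approx f_n^H$. The conjecture below, which comes from \cite{BKV},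
replaces $FH$ by $FP$ and drops the finiteness hypothesis.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $n\ge1$. If $G$ and $H$ are
quasi-isometric groups of type $FP_{n+1}(R)$, then $f_n^G\approx f_n^H$.}

\subsection*{Results}
The proof treats the two inequalities separately, and each uses only part of
what a quasi-isometry provides. We isolate that part.

\begin{definition}\label{def:retract}
A map of sets $\varphi\colon G\to H$ between groups is \emph{controlled} if for
each $s\in G$ the set $\{\varphi(g)^{-1}\varphi(gs):g\in G\}$ is finite. Two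
maps $\varphi,\varphi'\colon G\to H$ are \emph{close} if
$\{\varphi(g)^{-1}\varphi'(g):g\in G\}$ is finite. The group $G$ is a
\emph{quasi-retract} of $H$ if there are controlled maps
$\varphi\colon G\to H$ and $\psi\colon H\to G$ with $\psi\varphi$ close to
$\mathrm{id}_G$.
\end{definition}

Homomorphisms and constant maps are controlled, the sets in question having one
element. For finitely generated groups, a map with
$d(\varphi(g),\varphi(g'))\le L\,d(g,g')+L$ is controlled, because
$\varphi(g)^{-1}\varphi(gs)$ lies in the finite ball of radius $L\ell(s)+L$;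
and maps at bounded distance are close, because $\varphi(g)^{-1}\varphi'(g)$
has length $d(\varphi(g),\varphi'(g))$.

\begin{theorem}\label{thm:A}
Let $n\ge0$, let $G$ and $H$ be of type $FP_{n+1}(R)$, and let $G$ be a
quasi-retract of $H$. For any choice of resolutions and bases there are
constants $A,B,D>0$ with
\[
f_n^G(k)\le A\,f_n^H(Bk)+Dk\qquad\text{for all real }k\ge0,
\]
in the extended reals. In particular $f_n^G\preccurlyeq f_n^H$.
\end{theorem}

\begin{corollary}\label{cor:conj}
Let $n\ge0$. If $G$ and $H$ are quasi-isometric groups of type $FP_{n+1}(R)$,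
then $f_n^G\approx f_n^H$. In particular, $f_n^G$ is finite-valued if and only
if $f_n^H$ is.
\end{corollary}

So the conjecture holds. The method also shows that the finiteness type need
only be assumed for the larger group.

\begin{theorem}\label{thm:B}
Let $n\ge0$. If $G$ is a finitely generated quasi-retract of a group $H$ of
type $FP_{n+1}(R)$, then $G$ is of type $FP_{n+1}(R)$, and
$f_i^G\preccurlyeq f_i^H$ for all $0\le i\le n$. Hence in
Corollary~\ref{cor:conj} it suffices that one of the two finitely generated
groups is of type $FP_{n+1}(R)$.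
\end{theorem}

Section~\ref{sec:examples} computes a few isoperimetric functions and shows in
what sense Theorem~\ref{thm:A} is sharp. Section~\ref{sec:shear} explains the
obstacle and carries out the whole argument by hand for a shear of
$\mathbb{Z}^2$. Section~\ref{sec:tame} introduces tame maps,
Section~\ref{sec:A} proves Theorem~\ref{thm:A} and Corollary~\ref{cor:conj},
and Section~\ref{sec:B} proves Theorem~\ref{thm:B}.

\section{Small cases and sharpness}\label{sec:examples}

\begin{example}[Degree zero]\label{ex:zero}
Let $G$ be generated by a finite set $S$. Put $F_0=RG$ with basis $\{1\}$ and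
$\varepsilon(g)=1$, and let $F_1$ be free on elements $e_s$ $(s\in S)$ with
$\partial e_s=s-1$. This is the chain complex of the Cayley graph: the cell
$ge_s$ is an edge from $g$ to $gs$. It is exact at $F_0$, since
$\ker\varepsilon$ is spanned over $R$ by the elements $g-1$, and $g-1$ is the
boundary of an edge path from $1$ to $g$.

We claim that $\|g-1\|_\partial\ge|1|\,\ell(g)$. Let $c=\sum_e r_ee$ satisfy
$\partial c=g-1$ and fix an integer $\rho$ with $0\le\rho<\ell(g)$. For
$x\in F_0$ let $\varepsilon_\rho(x)$ be the sum of the coefficients of $x$ at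
group elements of length $\le\rho$. Let $E_\rho$ be the set of edges with one
endpoint of length $\rho$ and the other of length $\rho+1$. Endpoints of an
edge have lengths differing by at most $1$, so
$\varepsilon_\rho(\partial e)=\pm1$ for $e\in E_\rho$ and
$\varepsilon_\rho(\partial e)=0$ otherwise. Hence
$-1=\varepsilon_\rho(g-1)=\sum_{e\in E_\rho}\pm r_e$, and
$\sum_{e\in E_\rho}|r_e|\ge|1|$. The sets $E_0,\dots,E_{\ell(g)-1}$ are
disjoint, which proves the claim.

Since $|g-1|\le2|1|$ and $|1|>0$, every infinite finitely generated group has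
$f_0^G(2|1|)=\infty$ for this resolution, over every normed ring.
\end{example}

\begin{example}[The trivial group and $\mathbb{Z}$]\label{ex:trivial}
Let $R=\mathbb{Z}$. For the trivial group, the resolution with
$F_0=\mathbb{Z}$, $\varepsilon=\mathrm{id}$ and $F_1=F_2=0$ gives $f_1=0$. Now
take $F_2=F_1=F_0=\mathbb{Z}$ with $F_2\to F_1$ the identity, $F_1\to F_0$ zero
and $\varepsilon=\mathrm{id}$. This is again a partial resolution, every
$z\in F_1$ is a cycle whose only filling is $z$, and $f_1(k)=k$ for
$k\in\mathbb{N}$.

For $G=\mathbb{Z}=\langle t\rangle$ and $S=\{t\}$, the map $F_1\to F_0$ of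
Example~\ref{ex:zero} is multiplication by $t-1$, which is injective. With
$F_2=0$ we get $f_1^{\mathbb{Z}}=0$.
\end{example}

\begin{example}[The plane]\label{ex:plane}
Let $G=\mathbb{Z}^2=\langle a,b\rangle$ and $R=\mathbb{Z}$ or $\mathbb{Q}$ with
the absolute value. The cellular chains of the square tiling of the plane form
a free resolution with bases $\{v\}$, $\{x,y\}$, $\{q\}$ in degrees $0,1,2$ and
\[
\partial x=(a-1)v,\qquad\partial y=(b-1)v,\qquad\partial q=x+ay-bx-y.
\]
The map $F_2\to F_1$ is injective: if $c\neq0$, take a cell $a^ib^jq$ with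
nonzero coefficient $r$ in $c$ and $j$ maximal; then $a^ib^{j+1}x$ has
coefficient $-r$ in $\partial c$. So fillings of $1$-cycles are unique. The
$N\times N$ block $c_N=\sum_{0\le i,j<N}a^ib^jq$ has norm $N^2$, and
\[
\partial c_N=(1-b^N)\sum_{0\le i<N}a^ix+(a^N-1)\sum_{0\le j<N}b^jy
\]
has norm $4N$. Thus $f_1^{\mathbb{Z}^2}(4N)\ge N^2$. As $f\preccurlyeq0$ means
$f(k)\le Ck+C$, this gives $f_1^{\mathbb{Z}^2}\not\preccurlyeq0$.

Over $\mathbb{Q}$ cycles can be rescaled. For rational $k>0$ the cycle
$\frac{k}{4N}\partial c_N$ has norm $k$ and filling norm $kN/4$. Hence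
$f_1^{\mathbb{Z}^2}(k)=\infty$ for every $k>0$, and the finiteness hypothesis
of the known result fails already for $\mathbb{Z}^2$ over $\mathbb{Q}$.
\end{example}

\begin{remark}[Sharpness of Theorem~\ref{thm:A}]\label{rem:sharp}
Let $R=\mathbb{Z}$ and $n=1$.
\begin{itemize}
\item[(i)] The term $Dk$ cannot be dropped, even for one group. For the trivial
group, use the second resolution of Example~\ref{ex:trivial} on the left, where
$f_1(k)=k$ on $\mathbb{N}$, and the first on the right, where $f_1=0$.
\item[(ii)] For quasi-retracts, $\preccurlyeq$ cannot be improved to $\approx$.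
The trivial group is a quasi-retract of $\mathbb{Z}^2$ by constant maps; its
function $f_1$ is $\approx0$, while $f_1^{\mathbb{Z}^2}\not\preccurlyeq0$.
\item[(iii)] Both conditions in the definition of a quasi-retract are needed.
For $G=\mathbb{Z}^2$ and $H=\mathbb{Z}$ we have
$f_1^G\not\preccurlyeq0=f_1^H$. Yet constant maps $G\to H\to G$ are controlled,
and any bijection $\varphi\colon G\to H$ with $\psi=\varphi^{-1}$ has
$\psi\varphi=\mathrm{id}_G$.
\end{itemize}
\end{remark}

\section{The obstacle, and a shear of the plane}\label{sec:shear}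

Let $\varphi\colon G\to H$ and $\psi\colon H\to G$ be as in
Definition~\ref{def:retract}, and let $F^G$, $F^H$ be resolutions. The plan is
to construct $R$-linear chain maps $\theta\colon F^G\to F^H$ and
$\eta\colon F^H\to F^G$ and a chain homotopy $s$ from $\eta\theta$ to the
identity. To fill a cycle $z$ in $F^G$, fill $\theta(z)$ in $F^H$, bring the
filling back with $\eta$, and correct it by $s(z)$. This gives the inequality
of Theorem~\ref{thm:A} provided that the maps are \emph{bounded}, that is,
multiply norms by at most a constant.

Chain maps are built degree by degree: $\theta_{i+1}(e)$ is a chosen filling of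
the cycle $\theta_i(\partial e)$, for each cell $e$ of $F^G_{i+1}$. The map
$\varphi$ is not a homomorphism, so $\theta$ is not determined by its values on
a finite $RG$-basis, and infinitely many fillings must be chosen. If the
induction remembers only that $\theta_i$ is bounded, then it knows that the
cycles $\theta_i(\partial e)$ have norm at most some $k$, and it obtains
$|\theta_{i+1}(e)|\le f_i^H(k)+1$. This is a bound only when
$f_i^H(k)<\infty$.

Degree zero shows how to do better. There $f_0^H$ is infinite as soon as $H$ is
(Example~\ref{ex:zero}), and still $\theta_1$ is easy to bound. With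
$\theta_0(g)=\varphi(g)$, the cycle to be filled for the edge $ge_s$ is
\[
\varphi(gs)-\varphi(g)=\varphi(g)\cdot\bigl(\varphi(g)^{-1}\varphi(gs)-1\bigr).
\]
Since $\varphi$ is controlled, the bracket takes finitely many values. We fill
each of them once, in any way, and translate the filling by $\varphi(g)$. The
new map has the same form: $\theta_1(ge_s)$ is $\varphi(g)$ times an element of
a finite set. It is this property, stronger than boundedness, that survives the
induction. We follow it through all degrees in one case.

\begin{example}\label{ex:shear}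
Let $R=\mathbb{Q}$ and $G=H=\mathbb{Z}^2$ with the resolution of
Example~\ref{ex:plane}, so that $f_0(2)=\infty$ and $f_1(k)=\infty$ for all
$k>0$. Let $\omega\colon\mathbb{Z}\to\mathbb{Z}$ be any function with
$\omega(i+1)-\omega(i)\in\{0,1\}$, and define mutually inverse bijections
\[
\varphi(a^ib^j)=a^ib^{j+\omega(i)},\qquad\psi(a^ib^j)=a^ib^{j-\omega(i)}.
\]
For $g=a^ib^j$ let $J(g)=\omega(i+1)-\omega(i)$ be the \emph{jump} at $g$. It
depends only on $i$, so $J(gb)=J(\varphi(g))=J(g)$, and
\[
\varphi(ga)=\varphi(g)ab^{J(g)},\quad\varphi(gb)=\varphi(g)b,\quad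
\psi(ha)=\psi(h)ab^{-J(h)},\quad\psi(hb)=\psi(h)b.
\]
Both maps stretch word distances by a factor at most $2$, so they are
quasi-isometries. They are not homomorphisms unless all jumps are equal.

\emph{The map $\theta$.} Put $\theta_0(gv)=\varphi(g)v$. After translation by
$\varphi(g)^{-1}$, the $0$-cycles $\theta_0\partial(gx)$ and
$\theta_0\partial(gy)$ become $(a-1)v$, $(ab-1)v$ or $(b-1)v$. Fill these three
by $x$, $y+bx$ and $y$:
\[
\theta_1(gy)=\varphi(g)y,\qquad
\theta_1(gx)=\begin{cases}\varphi(g)x,&J(g)=0,\\
\varphi(g)(y+bx),&J(g)=1.\end{cases}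
\]
In the next degree,
$\theta_1\partial(gq)=\theta_1(gx)+\theta_1(gay)-\theta_1(gbx)-\theta_1(gy)$.
After translation by $\varphi(g)^{-1}$ this is $x+ay-bx-y=\partial q$ if
$J(g)=0$, and
\[
(y+bx)+aby-b(y+bx)-y=b(x+ay-bx-y)=b\,\partial q
\]
if $J(g)=1$. Only two $1$-cycles occur, and
$\theta_2(gq)=\varphi(g)b^{J(g)}q$.

\emph{The map $\eta$.} Put $\eta_0(hv)=\psi(h)v$. The translated $0$-cycles are
now $(a-1)v$, $(ab^{-1}-1)v$ and $(b-1)v$. Fill the second by $x-ab^{-1}y$:
\[
\eta_1(hy)=\psi(h)y,\qquad
\eta_1(hx)=\begin{cases}\psi(h)x,&J(h)=0,\\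
\psi(h)(x-ab^{-1}y),&J(h)=1.\end{cases}
\]
For $J(h)=0$ we get $\psi(h)^{-1}\eta_1\partial(hq)=\partial q$, and for
$J(h)=1$,
\[
\psi(h)^{-1}\eta_1\partial(hq)
=(x-ab^{-1}y)+ab^{-1}y-b(x-ab^{-1}y)-y=\partial q.
\]
So $\eta_2(hq)=\psi(h)q$.

\emph{The homotopy.} We have $\eta_0\theta_0=\mathrm{id}$,
$\eta_1\theta_1(gy)=gy$, and $\eta_1\theta_1(gx)=gx$ if $J(g)=0$. If $J(g)=1$,
then
\[
\eta_1\theta_1(gx)=\eta_1(\varphi(g)y)+\eta_1(\varphi(g)bx)
=gy+gb(x-ab^{-1}y)=gx-g\,\partial q.
\]
Thus $\mathrm{id}-\eta_1\theta_1=\partial s_1$, where $s_1(gy)=0$ and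
$s_1(gx)=J(g)\,gq$.

\emph{The estimate.} Let $z$ be a $1$-cycle and $\partial c=\theta_1(z)$. Then
$\partial(\eta_2(c)+s_1(z))=\eta_1\theta_1(z)+\partial s_1(z)=z$. Since
$|\eta_2(c)|=|c|$ and $|s_1(z)|\le|z|$, we get
$\|z\|_\partial\le\|\theta_1(z)\|_\partial+|z|$, while $|\theta_1(z)|\le2|z|$.
All maps are bounded although $f_0$ and $f_1$ take the value $\infty$: only a
handful of specific cycles were filled.
\end{example}

\section{Tame maps}\label{sec:tame}

Every map in Example~\ref{ex:shear} sends a cell located at $g$ to the
translate by $\varphi(g)$ (or $\psi(g)$, or $g$) of one of finitely many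
elements. We give this property a name. For a free $RG$-module $M$ with a fixed
basis $\mathcal{B}$, now possibly infinite, the cells $gb$ again form an
$R$-basis.

\begin{definition}\label{def:tame}
Let $\varphi\colon G\to H$ be a map of sets between groups, $M$ a free
$RG$-module with basis $\mathcal{B}$, and $N$ an $RH$-module. An $R$-linear map
$\theta\colon M\to N$ is \emph{$\varphi$-tame} if for every $b\in\mathcal{B}$
the set
\[
Y_b(\theta)=\{\varphi(g)^{-1}\theta(gb):g\in G\}\subset N
\]
is finite.
\end{definition}

If $G=H$ and $\varphi=\mathrm{id}_G$, then $\theta$ is $RG$-linear exactly when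
every $Y_b(\theta)$ has one element. Tameness is equivariance up to a finite
ambiguity. To run homological algebra with tame maps we need them to be stable
under the usual operations, to lift through surjections, and to be bounded.
These are the three lemmas of this section.

\begin{lemma}\label{lem:calculus}
Let $\varphi$, $M$, $\mathcal{B}$, $N$ be as in Definition~\ref{def:tame} and
let $\theta\colon M\to N$ be $\varphi$-tame.
\begin{itemize}
\item[(a)] If $\varphi$ is controlled, then
$\{\varphi(g)^{-1}\theta(gx):g\in G\}$ is finite for every $x\in M$.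
Consequently, if $M'$ is a free $RG$-module and $\pi\colon M'\to M$ is
$RG$-linear, then $\theta\pi$ is $\varphi$-tame.
\item[(b)] If $\theta'\colon M\to N$ is $\varphi$-tame, so are
$\theta+\theta'$ and $\theta-\theta'$.
\item[(c)] Let $N$ be a free $RH$-module, $\psi\colon H\to K$ a controlled map,
$Q$ an $RK$-module and $\eta\colon N\to Q$ a $\psi$-tame map. Then $\eta\theta$
is $\psi\varphi$-tame.
\item[(d)] If $\varphi'\colon G\to H$ is close to $\varphi$, then $\theta$ is
$\varphi'$-tame.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Write $x=\sum_jr_js_jb_j$, a finite sum with $r_j\in R$, $s_j\in G$,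
$b_j\in\mathcal{B}$. The cell $gs_jb_j$ of $gx$ is located at $gs_j$, so
tameness describes its image relative to $\varphi(gs_j)$, whereas we translate
by $\varphi(g)^{-1}$. Control bridges the two. Since scalars commute with group
elements,
\[
\varphi(g)^{-1}\theta(gx)=\sum_jr_j\,
\bigl(\varphi(g)^{-1}\varphi(gs_j)\bigr)\cdot
\bigl(\varphi(gs_j)^{-1}\theta(gs_jb_j)\bigr).
\]
In the $j$th summand, as $g$ varies, the first bracket ranges over a finite
subset of $H$ because $\varphi$ is controlled, and the second lies in
$Y_{b_j}(\theta)$. So the sum takes finitely many values. For the consequence,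
let $b'$ be a basis element of $M'$; then $\theta\pi(gb')=\theta(gx)$ with
$x=\pi(b')$.

(b) $Y_b(\theta\pm\theta')\subset
\{y\pm y':y\in Y_b(\theta),\ y'\in Y_b(\theta')\}$.

(c) Fix $b\in\mathcal{B}$. For $g\in G$ put $h=\varphi(g)$ and
$y=h^{-1}\theta(gb)\in Y_b(\theta)$. Then
$\psi\varphi(g)^{-1}\eta\theta(gb)=\psi(h)^{-1}\eta(hy)$, where
$\psi\varphi(g)^{-1}$ is the inverse of $\psi(\varphi(g))$. Hence
\[
Y_b(\eta\theta)\subset\bigcup_{y\in Y_b(\theta)}
\{\psi(h)^{-1}\eta(hy):h\in H\},
\]
a finite union of sets that are finite by (a) applied to $\psi$ and $\eta$.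

(d) We have $\varphi'(g)^{-1}\theta(gb)=
\bigl(\varphi'(g)^{-1}\varphi(g)\bigr)\cdot\varphi(g)^{-1}\theta(gb)$. The
first factor is the inverse of $\varphi(g)^{-1}\varphi'(g)$ and so ranges over
a finite set, and the second lies in $Y_b(\theta)$.
\end{proof}

By (a), for controlled $\varphi$ tameness does not depend on the basis
$\mathcal{B}$. The next lemma is the core of the method.

\begin{lemma}[Lifting]\label{lem:lift}
Let $\partial\colon N'\to N$ be an $RH$-linear map and $\theta\colon M\to N$ a
$\varphi$-tame map with $\theta(M)\subset\partial N'$. Then there is a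
$\varphi$-tame map $\theta'\colon M\to N'$ with $\partial\theta'=\theta$. If
$G=H$, $\varphi=\mathrm{id}_G$ and $\theta$ is $RG$-linear, then $\theta'$ can
be taken $RG$-linear.
\end{lemma}

\begin{proof}
Fix $b\in\mathcal{B}$. The finite set $Y_b(\theta)$ lies in $\partial N'$,
because $\partial N'$ is an $RH$-submodule containing $\theta(M)$. For each
$y\in Y_b(\theta)$ choose $w_b(y)\in N'$ with $\partial w_b(y)=y$. Define the
$R$-linear map $\theta'$ on cells by
\[
\theta'(gb)=\varphi(g)\,w_b\bigl(\varphi(g)^{-1}\theta(gb)\bigr).
\]
As $\partial$ is $RH$-linear,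
$\partial\theta'(gb)=\varphi(g)\varphi(g)^{-1}\theta(gb)=\theta(gb)$. Moreover
$Y_b(\theta')\subset w_b(Y_b(\theta))$, which is finite. In the $RG$-linear
case $Y_b(\theta)$ has one element, hence so does $Y_b(\theta')$.
\end{proof}

No norm appears here, and the preimages $w_b(y)$ are arbitrary; all that
matters is that finitely many are chosen for each $b$. The norm enters only
now.

\begin{lemma}[Boundedness]\label{lem:bounded}
Let $M$ and $N$ be free with finite bases, over $RG$ and $RH$ respectively, and
let $\theta\colon M\to N$ be $\varphi$-tame. Then there is $C>0$ with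
$|\theta(x)|\le C|x|$ for all $x\in M$.
\end{lemma}

\begin{proof}
The set $Y=\bigcup_{b\in\mathcal{B}}Y_b(\theta)$ is finite because
$\mathcal{B}$ is. Choose $C>0$ with $|y|\le C$ for $y\in Y$. By
$H$-invariance of the norm, $|\theta(gb)|=|\varphi(g)^{-1}\theta(gb)|\le C$ for
every cell $gb$. For $x=\sum_jr_je_j$ with distinct cells $e_j$,
\eqref{eq:norm} gives
$|\theta(x)|\le\sum_j|r_j|\,|\theta(e_j)|\le C\sum_j|r_j|=C|x|$.
\end{proof}

Finiteness of $\mathcal{B}$ is needed: for trivial groups and $R=\mathbb{Z}$
every linear map is tame, and $b_k\mapsto k$ on a basis $b_1,b_2,\dots$ is not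
bounded. This is where the hypothesis $FP_{n+1}(R)$ enters
Theorem~\ref{thm:A}.

\section{Tame chain maps and the isoperimetric inequality}\label{sec:A}

We repeat the comparison theorem of homological algebra with tame maps in place
of module maps. In the next two lemmas $\varphi\colon G\to H$ is controlled,
$j\ge0$, $P_j\to\cdots\to P_0\xrightarrow{\varepsilon}R\to0$ is a complex of
free $RG$-modules with fixed bases, and
$\cdots\to Q_0\xrightarrow{\varepsilon}R\to0$ is a complex of $RH$-modules,
given at least in the degrees that occur. Both groups act trivially on $R$. In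
degree $0$, a cycle is an element of $\ker\varepsilon$. A \emph{chain map in
degrees $\le j$} is a family of $R$-linear maps $\theta_i\colon P_i\to Q_i$,
$0\le i\le j$, with $\varepsilon\theta_0=\varepsilon$ and
$\partial\theta_i=\theta_{i-1}\partial$ for $1\le i\le j$. Such a map sends
cycles to cycles in each degree, including degree $0$. We call the situation
$G=H$, $\varphi=\mathrm{id}_G$ the \emph{equivariant case}; note that
$\mathrm{id}_G$ is controlled.

\begin{lemma}\label{lem:chain}
If $Q$ is exact at $R,Q_0,\dots,Q_{j-1}$, there is a chain map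
$(\theta_i)_{0\le i\le j}$ from $P$ to $Q$ with every $\theta_i$
$\varphi$-tame. In the equivariant case the $\theta_i$ can be taken
$RG$-linear.
\end{lemma}

\begin{proof}
The map $\varepsilon\colon P_0\to R$ is $\varphi$-tame, since
$\varphi(g)^{-1}\varepsilon(gb)=\varepsilon(b)$ for all $g$. Lift it through
the surjection $\varepsilon\colon Q_0\to R$ by Lemma~\ref{lem:lift} to obtain
$\theta_0$. Let $1\le i\le j$ and suppose $\theta_0,\dots,\theta_{i-1}$ are
constructed. The map $\theta_{i-1}\partial\colon P_i\to Q_{i-1}$ is
$\varphi$-tame by Lemma~\ref{lem:calculus}(a); this is where control of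
$\varphi$ is used. Elements of $\partial P_i$ are cycles and $\theta_{i-1}$
preserves cycles, so by exactness at $Q_{i-1}$ the image of
$\theta_{i-1}\partial$ lies in $\partial Q_i$. Lemma~\ref{lem:lift} gives a
$\varphi$-tame $\theta_i$ with $\partial\theta_i=\theta_{i-1}\partial$. In the
equivariant case each map that is lifted is $RG$-linear, by induction, and the
last sentence of Lemma~\ref{lem:lift} applies.
\end{proof}

\begin{lemma}\label{lem:homotopy}
Let $(\theta_i)$ and $(\theta_i')$ be $\varphi$-tame chain maps $P\to Q$ in
degrees $\le j$, and let $Q$ be exact at $Q_0,\dots,Q_j$. Then there are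
$\varphi$-tame maps $s_i\colon P_i\to Q_{i+1}$, $0\le i\le j$, with
\[
\theta_i-\theta_i'=\partial s_i+s_{i-1}\partial,
\]
where the term $s_{i-1}\partial$ is omitted for $i=0$. In the equivariant case,
if the $\theta_i$ and $\theta'_i$ are $RG$-linear, the $s_i$ can be taken
$RG$-linear.
\end{lemma}

\begin{proof}
Suppose $s_0,\dots,s_{i-1}$ are constructed, $0\le i\le j$. Put
$\tau_0=\theta_0-\theta_0'$ and $\tau_i=\theta_i-\theta_i'-s_{i-1}\partial$ for
$i\ge1$. This map is $\varphi$-tame by Lemma~\ref{lem:calculus}(a),(b). It
takes values in cycles. Indeed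
$\varepsilon\tau_0=\varepsilon-\varepsilon=0$, and for $i\ge1$,
\[
\partial\tau_i=(\theta_{i-1}-\theta'_{i-1}-\partial s_{i-1})\partial,
\]
where the bracket is $0$ for $i=1$ and $s_{i-2}\partial$ for $i\ge2$, so that
$\partial\tau_i=0$ in both cases. By exactness at $Q_i$ we have
$\tau_i(P_i)\subset\partial Q_{i+1}$, and Lemma~\ref{lem:lift} gives a
$\varphi$-tame $s_i$ with $\partial s_i=\tau_i$. In the $RG$-linear case
$\tau_i$ is $RG$-linear, hence so is the lift.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $F^G$ and $F^H$ be the given partial resolutions. They have finite bases in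
degrees $\le n+1$ and are exact at $R$ and in degrees $0,\dots,n$. Let
$\varphi\colon G\to H$ and $\psi\colon H\to G$ be controlled with $\psi\varphi$
close to $\mathrm{id}_G$.

Lemma~\ref{lem:chain} gives a $\varphi$-tame chain map
$\theta_i\colon F_i^G\to F_i^H$ in degrees $\le n$ and a $\psi$-tame chain map
$\eta_i\colon F_i^H\to F_i^G$ in degrees $\le n+1$. The composites
$\eta_i\theta_i$ form a chain map $F^G\to F^G$ in degrees $\le n$, which we
want to compare with the identity. Lemma~\ref{lem:homotopy} requires both to be
tame for the same map of groups. By Lemma~\ref{lem:calculus}(c),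
$\eta_i\theta_i$ is $\psi\varphi$-tame, and by Lemma~\ref{lem:calculus}(d) it
is $\mathrm{id}_G$-tame; this is the only use of closeness. The identity of
$F_i^G$ is $RG$-linear, hence $\mathrm{id}_G$-tame. Lemma~\ref{lem:homotopy},
for the controlled map $\mathrm{id}_G$ and $j=n$, gives $\mathrm{id}_G$-tame
maps $s_i\colon F_i^G\to F_{i+1}^G$, $0\le i\le n$, with
$\mathrm{id}-\eta_i\theta_i=\partial s_i+s_{i-1}\partial$. By
Lemma~\ref{lem:bounded} there are $A,B,D>0$ such that
\[
|\eta_{n+1}(c)|\le A|c|,\qquad|\theta_n(x)|\le B|x|,\qquad|s_n(x)|\le D|x|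
\]
for all $c\in F_{n+1}^H$ and $x\in F_n^G$.

Let $z\in Z_n(F^G)$ with $|z|\le k$. Then $\theta_n(z)\in Z_n(F^H)$ and
$|\theta_n(z)|\le Bk$. Since $z$ is a cycle, the term $s_{n-1}\partial z$
vanishes (for $n=0$ it is absent), so
$z=\eta_n\theta_n(z)+\partial s_n(z)$. For every $c\in F_{n+1}^H$ with
$\partial c=\theta_n(z)$,
\[
\partial\bigl(\eta_{n+1}(c)+s_n(z)\bigr)
=\eta_n(\partial c)+\partial s_n(z)=z,
\]
and therefore $\|z\|_\partial\le A|c|+Dk$. Such $c$ exist by exactness, and the
infimum over them gives
\[
\|z\|_\partial\le A\,\|\theta_n(z)\|_\partial+Dk\le A\,f_n^H(Bk)+Dk.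
\]
The supremum over $z$ gives $f_n^G(k)\le Af_n^H(Bk)+Dk$. For an integer
$C\ge\max(A,B,D,1)$, monotonicity of $f_n^H$ yields
$f_n^G(k)\le Cf_n^H(Ck+C)+Ck+C$, that is, $f_n^G\preccurlyeq f_n^H$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:conj}]
We check that each of two quasi-isometric finitely generated groups is a
quasi-retract of the other. Let $\varphi\colon G\to H$ be a quasi-isometry with
constant $L$. For $h\in H$ choose $\psi(h)\in G$ with
$d(\varphi\psi(h),h)\le L$. The lower bound in the definition reads
$d(g,g')\le L\,d(\varphi(g),\varphi(g'))+L^2$, so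
\begin{align*}
d(\psi(h),\psi(h'))&\le L\bigl(d(h,h')+2L\bigr)+L^2
\le 3L^2d(h,h')+3L^2,\\
d(\psi\varphi(g),g)&\le L\,d(\varphi\psi\varphi(g),\varphi(g))+L^2\le2L^2.
\end{align*}
By the observations after Definition~\ref{def:retract}, $\varphi$ and $\psi$
are controlled, $\psi\varphi$ is close to $\mathrm{id}_G$, and $\varphi\psi$ is
close to $\mathrm{id}_H$. Theorem~\ref{thm:A} in both directions gives
$f_n^G\approx f_n^H$. If $f_n^H$ is finite-valued on $\mathbb{N}$, it is finite
at all real $k\ge0$ by monotonicity, and the inequality of Theorem~\ref{thm:A}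
shows that $f_n^G$ is finite-valued. The same holds with $G$ and $H$ exchanged.
\end{proof}

\section{Type $FP_{n+1}(R)$ passes to quasi-retracts}\label{sec:B}

In Theorem~\ref{thm:B} no finitely generated resolution of $G$ is available at
the start. We use instead a resolution $C$ that every group has. It is of
infinite rank when $G$ is infinite, which is why Definition~\ref{def:tame}
allows infinite bases, but the word metric filters it by subcomplexes $C^d$ of
finite rank in each degree. Tameness will now bound the filtration level in
place of the norm.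

Fix a word metric on $G$. Let $C_i$ be the free $R$-module on $G^{i+1}$ with
the diagonal action $g(g_0,\dots,g_i)=(gg_0,\dots,gg_i)$, with
\[
\partial(g_0,\dots,g_i)=\sum_{k=0}^i(-1)^k(g_0,\dots,\widehat{g_k},\dots,g_i)
\quad(i\ge1),\qquad\varepsilon(g_0)=1.
\]
Each $C_i$ is $RG$-free on the tuples $(1,g_1,\dots,g_i)$, and we fix this
basis. The complex $C\to R\to0$ is exact. Indeed $\varepsilon$ is onto, and the
$R$-linear cone map $\kappa(g_0,\dots,g_i)=(1,g_0,\dots,g_i)$ satisfies
$\partial\kappa(x)=x-\kappa(\partial x)$ for $x\in C_i$, $i\ge1$, and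
$\partial\kappa(x)=x-\varepsilon(x)(1)$ for $x\in C_0$; so $z=\partial\kappa(z)$
for every cycle $z$.

For $d\ge0$ let $C_i^d\subset C_i$ be spanned over $R$ by the tuples whose
entries have pairwise distance $\le d$. Deleting an entry preserves this
condition, and so does the action of $G$, by left-invariance. Thus $C^d$ is a
subcomplex of $RG$-modules. The module $C_i^d$ is $RG$-free on the basis tuples
$(1,g_1,\dots,g_i)$ that it contains, and these are finite in number because
balls are finite. The $C^d$ increase with $d$ and their union is $C$, so every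
finite subset of $C_i$ lies in some $C_i^d$.

\begin{lemma}\label{lem:level}
Let $\chi\colon K\to G$ be a map of sets between groups, $M$ a free $RK$-module
with basis $\mathcal{B}$, and $\lambda\colon M\to C_i$ a $\chi$-tame map. Let
$M_0\subset M$ be the submodule generated by a finite subset
$\mathcal{B}_0\subset\mathcal{B}$. Then $\lambda(M_0)\subset C_i^d$ for some
$d$.
\end{lemma}

\begin{proof}
The finite set $\bigcup_{b\in\mathcal{B}_0}Y_b(\lambda)$ lies in some $C_i^d$.
For $k\in K$ and $b\in\mathcal{B}_0$ we have
$\lambda(kb)\in\chi(k)Y_b(\lambda)\subset C_i^d$ by $G$-invariance, and the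
cells $kb$ span $M_0$ over $R$.
\end{proof}

The cone filling $\kappa(z)$ of a cycle $z\in C^d_i$ has a level that grows
with the distance from $1$ to the support of $z$, so it gives no uniform level.
The resolution of $H$ provides one.

\begin{proposition}\label{prop:uniform}
Let $m\ge1$ and let $G$ be a finitely generated quasi-retract of a group $H$ of
type $FP_m(R)$. For each $d$ there is $d'$ with
$Z_i(C^d)\subset\partial C_{i+1}^{d'}$ for all $0\le i\le m-1$.
\end{proposition}

\begin{proof}
Let $\varphi,\psi$ be as in Definition~\ref{def:retract}, and let $F^H$ be a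
partial resolution for $H$ with finite bases in degrees $\le m$, exact at $R$
and in degrees $0,\dots,m-1$. Lemma~\ref{lem:chain} gives a $\varphi$-tame
chain map $\alpha_i\colon C_i\to F_i^H$ in degrees $\le m-1$ and a $\psi$-tame
chain map $\beta_i\colon F_i^H\to C_i$ in degrees $\le m$. The composites
$\beta_i\alpha_i$ are $\mathrm{id}_G$-tame by
Lemma~\ref{lem:calculus}(c),(d). Since $C$ is exact,
Lemma~\ref{lem:homotopy} gives $\mathrm{id}_G$-tame maps
$s_i\colon C_i\to C_{i+1}$, $0\le i\le m-1$, with
$\mathrm{id}-\beta_i\alpha_i=\partial s_i+s_{i-1}\partial$.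

Apply Lemma~\ref{lem:level} to $\beta_i$ with $M_0=F_i^H$ for $i\le m$, and to
$s_i$ with $M_0=C_i^d$ for $i\le m-1$. Taking the largest of the finitely many
levels, we obtain $d'$ with $\beta_i(F_i^H)\subset C_i^{d'}$ and
$s_i(C_i^d)\subset C_{i+1}^{d'}$ in these ranges. Let $z\in Z_i(C^d)$ with
$i\le m-1$. The cycle $\alpha_i(z)$ equals $\partial c$ for some
$c\in F_{i+1}^H$, and
\[
z=\beta_i\alpha_i(z)+\partial s_i(z)
=\partial\bigl(\beta_{i+1}(c)+s_i(z)\bigr)\in\partial C_{i+1}^{d'}.
\qedhere
\]
\end{proof}

It remains to turn this uniformity into finite generation. From here on all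
maps are $RG$-linear.

\begin{proposition}\label{prop:criterion}
Let $m\ge1$ and let $G$ be a finitely generated group such that for each $d$
there is $d'$ with $Z_i(C^d)\subset\partial C_{i+1}^{d'}$ for all
$0\le i\le m-1$. Then $G$ is of type $FP_m(R)$.
\end{proposition}

\begin{proof}
We build a resolution inductively, starting with $P_0=RG$ and
$\varepsilon(g)=1$. Let $0\le j\le m-1$ and suppose given a complex
$P_j\to\cdots\to P_0\to R\to0$ of finitely generated free modules $P_i$, exact
at $R,P_0,\dots,P_{j-1}$. Let $K_j\subset P_j$ be the module of cycles. We show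
that $K_j$ is finitely generated. Then a finitely generated free module
$P_{j+1}$ maps onto $K_j$ and the induction continues up to $P_m$; beyond
degree $m$ arbitrary free modules complete the resolution.

The idea is to compare $P$ with $C$. The homotopy between the round trip
$P\to C\to P$ and the identity cannot be completed in the top degree $j$, where
$P_{j+1}$ is missing, and its defect $u$ supplies part of the generators of
$K_j$. The hypothesis supplies the rest.

By the equivariant case of Lemma~\ref{lem:chain} there are $RG$-linear chain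
maps $\gamma_i\colon P_i\to C_i$ and $\delta_i\colon C_i\to P_i$ in degrees
$\le j$; for $\delta$ we use exactness of $P$ at $R,P_0,\dots,P_{j-1}$. If
$j\ge1$, the equivariant case of Lemma~\ref{lem:homotopy} in degrees $\le j-1$
gives $RG$-linear maps $\sigma_i\colon P_i\to P_{i+1}$, $0\le i\le j-1$, with
$\mathrm{id}-\delta_i\gamma_i=\partial\sigma_i+\sigma_{i-1}\partial$. Put
\[
u=\mathrm{id}-\delta_j\gamma_j-\sigma_{j-1}\partial\colon P_j\to P_j,
\]
without the last term if $j=0$. Then $u(P_j)\subset K_j$. For $j=0$ this holds
because $\varepsilon\delta_0\gamma_0=\varepsilon$. For $j\ge1$ we have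
$\partial u=(\mathrm{id}-\delta_{j-1}\gamma_{j-1}-\partial\sigma_{j-1})\partial$,
and the bracket is $0$ for $j=1$ and $\sigma_{j-2}\partial$ for $j\ge2$, so
$\partial u=0$.

Since $P_j$ is finitely generated, $\gamma_j(P_j)\subset C_j^d$ for some $d$.
Take $d'$ from the hypothesis and put $W=\delta_j\partial(C_{j+1}^{d'})$. Then
$W\subset K_j$, because $\delta_j$ sends cycles to cycles. Both $u(P_j)$ and
$W$ are images of finitely generated modules under $RG$-linear maps, hence
finitely generated. For $z\in K_j$ the element $\gamma_j(z)$ lies in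
$Z_j(C^d)$, so $\gamma_j(z)=\partial c$ with $c\in C_{j+1}^{d'}$. As $z$ is a
cycle, the $\sigma$-term of $u(z)$ vanishes and
\[
z=u(z)+\delta_j\gamma_j(z)=u(z)+\delta_j\partial c\in u(P_j)+W.
\]
Hence $K_j=u(P_j)+W$ is finitely generated.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Propositions~\ref{prop:uniform} and~\ref{prop:criterion} with $m=n+1$ show that
$G$ is of type $FP_{n+1}(R)$. Then $G$ and $H$ are both of type $FP_{i+1}(R)$
for $0\le i\le n$, and Theorem~\ref{thm:A} in degree $i$ gives
$f_i^G\preccurlyeq f_i^H$. Finally, let $G$ and $H$ be quasi-isometric finitely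
generated groups with $H$ of type $FP_{n+1}(R)$. By the proof of
Corollary~\ref{cor:conj}, $G$ is a quasi-retract of $H$. So $G$ is of type
$FP_{n+1}(R)$ and the corollary applies.
\end{proof}

\begin{remark}\label{rem:fg}
Finite generation of $G$ is used to define the subcomplexes $C^d$ and to make
them of finite rank. It costs nothing. Let $S=S^{-1}$ be a finite generating
set of $H$, and let $T=\{\psi(h)^{-1}\psi(hs):h\in H,\ s\in S\}$ and
$E=\{(\psi\varphi(g))^{-1}g:g\in G\}$, both finite. Following a word for $h$
letter by letter shows $\psi(h)\in\psi(1)\langle T\rangle$, and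
$g\in\psi\varphi(g)E$; so $G$ is generated by $\{\psi(1)\}\cup T\cup E$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BKV}
Shaked Bader, Robert Kropholler and Vladimir Vankov,
\emph{Subgroups of word hyperbolic groups in dimension 2 over arbitrary rings},
arXiv:2405.19866 (2024).

\end{thebibliography}
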